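# Twisting supercuspidal representations of $\mathrm{GL}(n)$ by representations of no greater depth

## 1. The guess: twists deeper than $\pi$ are superfluous

Let $F$ be a non-archimedean local field with residue field $k$, $|k|=q$, residual characteristic $p$. For a finite extension $K/F$ write $v_K,\mathfrak o_K,\mathfrak p_K$ as usual, and $U_K^j=1+\mathfrak p_K^j$ for $j\ge1$. Fix a nontrivial additive character $\psi_F$ of $F$. For irreducible generic representations $\pi$ of $\mathrm{GL}(n,F)$ and $\tau$ of $\mathrm{GL}(r,F)$ let $\gamma(s,\pi\times\tau,\psi_F)$ be the Rankin–Selberg gamma factor of Jacquet–Piatetski-Shapiro–Shalika, and let $d(\pi)$ be the depth of $\pi$. Equalities of gamma factors are equalities of functions of $s$.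

The **local converse theorem** (Jacquet–Liu, Chai) says: if $\pi_1,\pi_2$ are irreducible supercuspidal representations of $\mathrm{GL}(n,F)$ and $\gamma(s,\pi_1\times\tau,\psi_F)=\gamma(s,\pi_2\times\tau,\psi_F)$ for all irreducible supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $1\le r\le\lfloor n/2\rfloor$, then $\pi_1\cong\pi_2$.

There are infinitely many depths among these $\tau$. Do we need them all? The following statement is considered in David C. Luo and Shaun Stevens, "On the Local Converse Theorem for Depth $\frac1N$ Supercuspidal Representations of $\mathrm{GL}(2N,F)$", arXiv:2505.22357 (2025).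

**Statement (S).** Let $\pi_1,\pi_2$ be irreducible supercuspidal representations of $\mathrm{GL}(n,F)$ with the same central character. If $\gamma(s,\pi_1\times\tau,\psi_F)=\gamma(s,\pi_2\times\tau,\psi_F)$ for all irreducible supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $1\le r\le\lfloor n/2\rfloor$ and $d(\tau)\le d(\pi_i)$, then $\pi_1\cong\pi_2$.

(Equality for the trivial character of $\mathrm{GL}(1)$, which has depth $0$, already forces $d(\pi_1)=d(\pi_2)$, so the bound does not depend on $i$.)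

The first guess is that (S) is true. A twist $\tau$ that is much more ramified than $\pi_1$ and $\pi_2$ should see of $\pi_i$ only its central character, and the central characters agree by assumption. Let us test this.

* For $n=1$ there are no twists, and $\pi_i$ is its own central character, so (S) holds.
* For $n=2$ the twists are the characters of $F^\times$ of depth at most $d(\pi_i)$. The guess survives for every $F$: this is Theorem 2, proved in Section 3.
* For depth $d(\pi_i)=0$ and every $n$ the guess survives: this is part of Theorem 3, proved in Section 4.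

The proof of Theorem 3 makes the heuristic precise, but with the bound $2d$ in place of $d$. The window $(d,2d]$ stays unexplained. For $n=3$ the twists are characters, whose depths are integers, and $d\in\frac13\mathbb Z$. The window is empty of integers for $d=1/3$, and for $d=2/3$ it contains $1$. There the guess breaks down. These are the results.

**Theorem 1.**
(a) Let $q\neq2$ and let $n=2t_0+1\ge3$ be odd with $p\nmid n$. There are non-isomorphic irreducible supercuspidal $\pi_1,\pi_2$ of $\mathrm{GL}(n,F)$ of depth $2/n$, with the same central character, such that $\gamma(s,\pi_1\times\tau,\psi_F)=\gamma(s,\pi_2\times\tau,\psi_F)$ for all supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $1\le r\le t_0$ and $d(\tau)\le2/n$.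
(b) Let $p\notin\{3,7\}$ (for example $q=2$). There are non-isomorphic supercuspidal $\pi_1,\pi_2$ of $\mathrm{GL}(7,F)$ of depth $3/7$, with the same central character, and with equal $\gamma(s,\pi_i\times\tau,\psi_F)$ for all supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $r\le3$ and $d(\tau)\le3/7$.

So (S) is false, and it fails over every $F$ for a suitable $n\in\{3,5,7\}$: take $n=3$ if $p\ne3$ and $q\ne2$; $n=5$ if $p=3$; $n=7$ if $q=2$.

**Theorem 2.** For $n=2$ statement (S) is true. (For $n=1$ it is trivial.)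

**Theorem 3.** Let $n\ge2$ and let $\pi_1,\pi_2$ be supercuspidal representations of $\mathrm{GL}(n,F)$ with the same central character and the same depth $d$. If $\gamma(s,\pi_1\times\tau,\psi_F)=\gamma(s,\pi_2\times\tau,\psi_F)$ for all supercuspidal $\tau$ of $\mathrm{GL}(r,F)$ with $1\le r\le\lfloor n/2\rfloor$ and $d(\tau)\le2d$, then $\pi_1\cong\pi_2$. In particular (S) holds when $d=0$, and whenever no number $a/r$ ($a\in\mathbb Z$, $1\le r\le\lfloor n/2\rfloor$) lies in $(d,2d]$.

**Corollary 4.** Let $C$ be the infimum of the $c$ such that the bound $d(\tau)\le c\,d(\pi_i)$ in place of $d(\tau)\le d(\pi_i)$ suffices for all $F$ and $n$. Then $3/2\le C\le2$.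

## 2. Slopes, levels and $\varepsilon$-factors

Everything except the proof of Theorem 2 takes place on the Galois side. Here is the dictionary.

**Langlands correspondence** (Laumon–Rapoport–Stuhler, Harris–Taylor, Henniart). There is a bijection $\pi\leftrightarrow\sigma$ between supercuspidals of $\mathrm{GL}(n,F)$ and irreducible $n$-dimensional representations of the Weil group $W_F$, with $\omega_\pi=\det\sigma$ and $\gamma(s,\pi\times\tau,\psi)=\gamma(s,\sigma\otimes\rho,\psi)$ if $\tau\leftrightarrow\rho$. If $\dim\rho<\dim\sigma$, then neither $\sigma\otimes\rho$ nor its dual contains an unramified character (one inside $\sigma\otimes\rho$ would give a nonzero map between the irreducible representations $\chi\rho^\vee$ and $\sigma$ of different dimensions). So the $L$-factors are $1$ and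
$$\gamma(s,\sigma\otimes\rho,\psi)=\varepsilon(s,\sigma\otimes\rho,\psi).\tag{1}$$
This applies to all our twists, since $r\le\lfloor n/2\rfloor<n$.

**Slope.** Let $W_F^v$ be the upper ramification subgroups and let $W_F^{v+}$ be generated topologically by the $W_F^{v'}$ with $v'>v$. Thus $P_F=W_F^{0+}$ is wild inertia. The slope $\mathrm{sl}(\sigma)$ is the least $v\ge0$ with $W_F^{v+}$ acting trivially. For irreducible $\sigma$ the number $\dim\sigma\cdot\mathrm{sl}(\sigma)=\mathrm{sw}(\sigma)$ is an integer. For $n\ge2$ the Artin conductors satisfy $a(\sigma)=n+n\,\mathrm{sl}(\sigma)$ and $a(\pi)=n+n\,d(\pi)$ (Bushnell, Crelle 375/376 (1987); Lansky–Raghuram, Proc. AMS 131 (2003)). As $a(\pi)=a(\sigma)$, we get $d(\pi)=\mathrm{sl}(\sigma)$. For $n=1$ this is class field theory. In particular $d(\tau)\in\frac1r\mathbb Z$ for $\tau$ supercuspidal of $\mathrm{GL}(r,F)$.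

**Level.** The level of a character $\mu$ of $K^\times$ is the least $m\ge0$ with $\mu|_{U_K^{m+1}}=1$. It equals the slope of $\mu$ as a character of $W_K$.

*Example.* Let $E/F$ be tame with ramification index $e$. Then $P_E=P_F$ and $W_F^v=W_E^{ev}$ for $v>0$. If $\theta$ is a character of $E^\times$ of level $u\ge1$, then on $P_F$ the representation $\mathrm{Ind}_{E/F}\theta$ is a sum of $W_F$-conjugates of $\theta|_{P_F}$. The $W_F^v$ are normal in $W_F$, so all these conjugates die on $W_F^{(u/e)+}$ and none dies on $W_F^{u/e}$. So every constituent has slope $u/e$. In the same way, if $L/K$ is tame with ramification index $e$ and $\mu$ has level $m\ge1$, then $\mu\circ N_{L/K}$, which is the restriction of $\mu$ to $W_L$, has level $em$.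

**$\varepsilon$-factors** (Deligne–Langlands). They are multiplicative, so they make sense for virtual representations (elements of the Grothendieck group), and they are inductive in degree $0$: if $V$ is virtual of dimension $0$ for $W_L$, then $\varepsilon(s,\mathrm{Ind}_{L/F}V,\psi)=\varepsilon(s,V,\psi\circ\mathrm{tr}_{L/F})$. Taking $V=\mu-\mu'$ we see that, for $L/F$ finite separable,
$$\varepsilon(s,\mathrm{Ind}_{L/F}\mu,\psi)\,/\,\varepsilon(s,\mu,\psi\circ\mathrm{tr}_{L/F})\quad\text{does not depend on the character }\mu.\tag{2}$$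
*Example.* $\chi-1$ is a virtual representation of dimension $0$ and determinant $\chi$, and $\varepsilon(s,(\chi-1)\otimes\xi,\Psi)=\varepsilon(s,\chi\xi,\Psi)/\varepsilon(s,\xi,\Psi)$. We shall also use $\det\mathrm{Ind}_{L/F}\mu=\det(\mathrm{Ind}_{L/F}1)\cdot\mu|_{F^\times}$.

**Tate's formula.** For a nontrivial additive character $\Psi$ of $K$ let $n(\Psi)$ be the largest $j$ with $\Psi|_{\mathfrak p_K^{-j}}=1$. If $\mu$ has level $m\ge1$, then
$$\varepsilon(s,\mu,\Psi)=\int_{v(x)=-(m+1+n(\Psi))}\mu^{-1}(x)|x|^{-s}\Psi(x)\,dx.\tag{3}$$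

**Normalization of $\psi_F$.** Replacing $\psi_F$ by $\psi_F(a\,\cdot)$ multiplies $\varepsilon(s,\sigma\otimes\rho,\psi_F)$ by $\det(\sigma\otimes\rho)(a)|a|^{nr(s-1/2)}$, and $\det(\sigma\otimes\rho)=(\det\sigma)^r(\det\rho)^n$. This factor is the same for $\pi_1$ and $\pi_2$ when their central characters agree. So we **assume that $\psi_F$ is trivial on $\mathfrak p_F$ and not on $\mathfrak o_F$**, and write $\bar\psi(\bar x)=\psi_F(x)$, a nontrivial character of $k$. For $K/F$ tame put $\psi_K=\psi_F\circ\mathrm{tr}_{K/F}$. It is trivial on $\mathfrak p_K$ and not on $\mathfrak o_K$, so $n(\psi_K)=-1$.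

The following lemma is the only computation of $\varepsilon$-factors we need besides one Gauss sum. It says that multiplying $\mu$ by a character of less than half its level changes $\varepsilon$ by one value of that character.

**Lemma 5.** Let $\mu$ be a character of $K^\times$ of level $m\ge1$ and $\chi$ one of level $\ell$ with $2\ell<m$. If $c'\in K^\times$ satisfies $\mu(1+y)=\Psi(c'y)$ for all $v(y)\ge m-\ell$, then $\varepsilon(s,\mu\chi,\Psi)=\chi(c')^{-1}\varepsilon(s,\mu,\Psi)$.

*Proof.* **Step 1: linearize $\mu$.** Put $h=\lfloor m/2\rfloor+1$. Since $2h\ge m+1$, we have $(1+y)(1+y')\in(1+y+y')U_K^{m+1}$ for $y,y'\in\mathfrak p^h$. So $y\mapsto\mu(1+y)$ is an additive character of $\mathfrak p^h/\mathfrak p^{m+1}$, hence of the form $\Psi(cy)$. It is trivial on $\mathfrak p^{m+1}$ and not on $\mathfrak p^m$, so $v(c)=-(m+1+n(\Psi))$.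

**Step 2: localize the integral (3) near $c$.** Substitute $x\to x(1+y)$ with $y\in\mathfrak p^h$ and average over $y$. The integrand acquires the factor $\mu^{-1}(1+y)\Psi(xy)=\Psi((x-c)y)$. Its average over $\mathfrak p^h$ is $1$ if $v(x-c)\ge-n(\Psi)-h=v(c)+m+1-h$, that is, if $x\in cU^{m+1-h}$, and is $0$ otherwise. (Note $m+1-h\ge1$.) So
$$\varepsilon(s,\mu,\Psi)=|c|^{-s}\int_{cU^{m+1-h}}\mu^{-1}(x)\Psi(x)\,dx .$$

**Step 3: insert $\chi$.** As $\ell\le(m-1)/2$ and $\ell$ is an integer, $\ell+1\le h$ and $\ell+1\le m+1-h=\lceil m/2\rceil$. So $\chi$ is trivial on $U^h$ and on $U^{m+1-h}$. As $h\le m$, the character $\mu\chi$ has level $m$ and the same $c$, and Step 2 for $\mu\chi$ gives $\varepsilon(s,\mu\chi,\Psi)=\chi(c)^{-1}\varepsilon(s,\mu,\Psi)$.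

**Step 4: replace $c$ by $c'$.** Since $m-\ell\ge h$, both $c$ and $c'$ describe $\mu(1+y)$ for $v(y)\ge m-\ell$. So $\Psi((c-c')y)=1$ there, which means $v(c-c')\ge-n(\Psi)-(m-\ell)=v(c)+\ell+1$. Thus $c'\in cU^{\ell+1}$ and $\chi(c')=\chi(c)$. $\square$

We also need to know the twists of small dimension and slope.

**Lemma 6.** (i) Let $\rho$ be an irreducible $r$-dimensional representation of $W_F$ on which inertia $I_F$ acts through an abelian group. Then $\rho=\mathrm{Ind}_{K_r/F}\chi$ with $K_r/F$ unramified of degree $r$. This applies if $\mathrm{sl}(\rho)=0$, and then $\chi$ is trivial on $U^1_{K_r}$.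
(ii) Let $p\ne3$, and let $\rho$ be irreducible with $\dim\rho=3$, $\mathrm{sl}(\rho)=1/3$. Then $\rho=\mathrm{Ind}_{K/F}\chi$ with $K/F$ cubic, totally tamely ramified, and $\chi$ of level $1$.

*Proof.* (i) The restriction of $\rho$ to $I_F$ has finite image, so it is a sum of characters. By irreducibility a Frobenius permutes the distinct ones transitively. Let there be $f$ of them and let $\lambda$ be one. Its stabilizer is generated by $I_F$ and the $f$-th power of Frobenius, hence is $W_{K_f}$. By Clifford theory $\rho=\mathrm{Ind}_{K_f/F}\rho'$ with $\rho'$ irreducible and $\rho'|_{I_F}$ a multiple of $\lambda$. The image of $\rho'$ is generated by scalars and one further operator, so it is abelian, $\dim\rho'=1$ and $f=r$. If $\mathrm{sl}(\rho)=0$, then $I_F$ acts through $I_F/P_F$, which is abelian, and $\chi$ is trivial on $P_F=P_{K_r}$.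

(ii) The image of $P_F$ is a finite $p$-group, so the constituents of $\rho|_{P_F}$ have $p$-power dimension. They are conjugate under $W_F$, so this dimension divides $3$, and it is $1$. The number of distinct characters of $P_F$ that occur is $1$ or $3$.

Suppose there is one. Then $P_F$ acts by scalars, and since $I_F/P_F$ is procyclic, the image of $I_F$ is abelian. By (i), $\rho$ is induced from a character of the unramified cubic extension, and by the example above its slope is an integer, contrary to $\mathrm{sl}(\rho)=1/3$.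

So there are three. The stabilizer of one of them is $W_K\supset P_F$ with $[K:F]=3$, and $\rho=\mathrm{Ind}_{K/F}\chi$. The extension $K/F$ is tame because $W_K\supset P_F$. If it were unramified, the slope would be an integer; so $e(K/F)=3$, and the level of $\chi$ is $3\cdot\frac13=1$. $\square$

## 3. $\mathrm{GL}(2)$: the guess holds

**A test by hand.** Let $p$ be odd, $E=F(t)$ with $t^2=\varpi$ a uniformizer of $F$, and $\sigma=\mathrm{Ind}_{E/F}\theta$ with $\theta$ of level $1$. It is irreducible (Lemma 10 below) of slope $1/2$, so only tame characters $\chi$ are allowed as twists. Write $[\,\cdot\,]$ for Teichmüller representatives and $\mu_E=\mu_F$ for the group of nonzero ones, and let $\theta(1+[a]t)=\bar\psi(\kappa a)$, $\kappa\in k^\times$. By (2) and (3) we need the sum of $(\theta\chi_E)^{-1}(t^{-1}x)\psi_E(t^{-1}x)$ over $x\in\mathfrak o_E^\times/U_E^2$, where $\chi_E=\chi\circ N_{E/F}$. Put $x=z(1+[a]t)$ with $z\in\mu_E$. As $\mathrm{tr}(t^{-1})=0$, $\psi_E(t^{-1}x)=\bar\psi(2\bar za)$.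 The sum over $a$ forces $\bar z=\kappa/2$. With $z_0=[\kappa/2]$ and $N(t)=-\varpi$ the sum is
$$q\,\theta(t)\,\theta(z_0)^{-1}\,\chi(-\varpi^{-1}z_0^2)^{-1}.$$
Suppose $\theta'$ (level $1$, same $E$) gives the same values for all tame $\chi$, and $\theta'=\theta$ on $F^\times$. Write $z_0'$ for the analogue of $z_0$. Taking $\chi=1$ gives $\theta(t)\theta(z_0)^{-1}=\theta'(t)\theta'(z_0')^{-1}$, and then $\chi(z_0^2)=\chi(z_0'^2)$ for all $\chi$, so $z_0'=\pm z_0$. If $z_0'=z_0$, then $\theta'(t)=\theta(t)$ and $\theta'=\theta$. If $z_0'=-z_0$, then $\theta'(t)=\theta(-t)$ and $\theta'(1+[a]t)=\theta(1-[a]t)$, so $\theta'$ is the Galois conjugate of $\theta$ and the induced representations are isomorphic. The guess passes, although the depth $1$ lies in the window $(1/2,1]$ left by Theorem 3. At level $1$ a single term of the Gauss sum survives, and it reads everything.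

**Proof of Theorem 2.** Let $\pi_1,\pi_2$ have common central character $\omega$ and depth $d$, and $\gamma(s,\pi_1\otimes\chi,\psi_F)=\gamma(s,\pi_2\otimes\chi,\psi_F)$ for all characters $\chi$ of depth $\le d$. Put $m=\lfloor d\rfloor$. Realize both on $C_c^\infty(F^\times)$ in their Kirillov models, where $\begin{pmatrix}a&b\\0&1\end{pmatrix}$ acts by $\phi(x)\mapsto\psi_F(bx)\phi(ax)$ for both. As $\omega$ is common, all upper triangular matrices act identically. Put
$$w=\begin{pmatrix}0&1\\-1&0\end{pmatrix},\quad n(b)=\begin{pmatrix}1&b\\0&1\end{pmatrix},\quad n^-(c)=\begin{pmatrix}1&0\\c&1\end{pmatrix},\quad Z(\phi,\chi,s)=\int\phi(x)\chi(x)|x|^{s-1/2}d^\times x .$$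
The functional equation (Jacquet–Langlands) is
$$Z(\pi_i(w)\phi,\chi^{-1}\omega^{-1},1-s)=\gamma(s,\pi_i\otimes\chi,\psi_F)\,Z(\phi,\chi,s).\tag{4}$$
Let $X=\{\phi:\pi_1(w)\phi=\pi_2(w)\phi\}$. We show that $X$ is everything. Since $w\,\mathrm{diag}(a,1)=a\,\mathrm{diag}(a^{-1},1)\,w$, $X$ is stable under the $\mathrm{diag}(a,1)$.

**Step 1: functions with little ramification lie in $X$.** If $\phi$ is $U_F^{m+1}$-invariant, then $Z(\phi,\chi,s)=0$ unless $\chi|_{U_F^{m+1}}=1$, that is, unless $\chi$ has depth $\le d$ (depths of characters are integers). For the other $\chi$ the gamma factors agree. So by (4) all Mellin transforms of $\pi_1(w)\phi$ and $\pi_2(w)\phi$ agree, and $\phi\in X$.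

**Step 2: locate $\phi_1=\pi_i(w)\phi_0$ for $\phi_0=1_{U_F^{m+1}}$.** By Step 1, $\phi_1$ does not depend on $i$. Only $\chi$ with $\chi|_{U_F^{m+1}}=1$ contribute in (4). Also $\omega=\det\sigma_i$ is trivial on $W_F^{d+}$, so $\omega|_{U_F^{m+1}}=1$. So only characters $\chi^{-1}\omega^{-1}$ trivial on $U_F^{m+1}$ contribute to $\phi_1$, and $\phi_1$ is $U_F^{m+1}$-invariant. For such $\chi$ the factor $\gamma=\varepsilon(s,\pi_i\otimes\chi,\psi_F)$ is a constant times $q^{-fs}$ with $f=a(\pi_i\otimes\chi)+2n(\psi_F)=a(\pi_i\otimes\chi)-2=2d(\pi_i\otimes\chi)$. As $\sigma_i\otimes\chi$ is trivial on $W_F^{d+}$, $f\in[0,2d]$. The part of $\phi_1$ on $v(x)=j$ contributes a multiple of $|x|^{1/2-s}=q^{-j(1/2-s)}$ to the left side of (4), and $Z(\phi_0,\chi,s)$ is constant in $s$. So $j=-f$, and $\phi_1$ is supported on $-2d\le v(x)\le0$.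

**Step 3: $\pi_1(n^-(c))\phi_0=\pi_2(n^-(c))\phi_0$ whenever $v(c)\ge d$.** Let $v(b)\ge d$. For $v(x)\ge-2d$ and $u\in U_F^{m+1}$ we have $v(bx(u-1))\ge m+1-d>0$, so $\psi_F(bxu)=\psi_F(bx)$. So $\pi_i(n(b))\phi_1$, the function $\psi_F(bx)\phi_1(x)$, is $U_F^{m+1}$-invariant and lies in $X$ by Step 1. Therefore $\pi_i(w\,n(b)\,w)\phi_0=\pi_i(w)\pi_i(n(b))\phi_1$ is independent of $i$. Since $w\,n(b)\,w^{-1}=n^-(-b)$ and $w^2=-1$, this vector is $\omega(-1)\pi_i(n^-(-b))\phi_0$.

**Step 4: $\pi_i(n(b))\phi_0\in X$ for all $b\in F$.** If $v(b)>-d$ (including $b=0$), then for $x\in U_F^{m+1}$ we have $v(b(x-1))>m+1-d>0$. So $\pi_i(n(b))\phi_0=\psi_F(b)\phi_0\in X$ by Step 1. If $b\ne0$ and $v(b)\le-d$, use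
$$w\,n(b)=n(-b^{-1})\,\mathrm{diag}(-b^{-1},-b)\,n^-(b^{-1}),$$
which is checked by multiplying out: both sides are $\begin{pmatrix}0&1\\-1&-b\end{pmatrix}$. Here $v(b^{-1})\ge d$, so $\pi_i(n^-(b^{-1}))\phi_0$ is independent of $i$ by Step 3, and the other two factors act identically. So $\pi_i(w)\pi_i(n(b))\phi_0$ is independent of $i$.

**Step 5: conclude.** $X$ contains all $\pi_i(\mathrm{diag}(a,1)n(b))\phi_0$. Their span is stable under the mirabolic group $\left\{\begin{pmatrix}*&*\\0&1\end{pmatrix}\right\}$, which acts irreducibly on $C_c^\infty(F^\times)$. So $X=C_c^\infty(F^\times)$. As $w$ and the upper triangular matrices generate $\mathrm{GL}(2,F)$, $\pi_1=\pi_2$. $\square$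

## 4. Twists of depth greater than $2d$ see only the central character

To prove (S) for general $n$, one would try to show that every $\tau$ with $d(\tau)>d$ automatically gives equal gamma factors, and then quote the local converse theorem. On the Galois side, $V=\sigma_1-\sigma_2$ is virtual of dimension $0$ and trivial determinant, and we want $\varepsilon(s,V\otimes\rho,\psi_F)=1$ for deep $\rho$. Lemma 5 is the model case: for $V=\chi-1$ and a character $\xi$ of level $m$, the answer is $\chi(c)^{-1}=\det V(c)^{-1}$, *provided* $2\ell<m$. The proof of Lemma 5 shows why: $c$ is defined only modulo $U^{m+1-h}$, and $\chi$ must not see this ambiguity. We now carry this out in general, with the factor $2$.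

**Herbrand functions.** Let $L/F$ be finite separable with Galois closure $N$, $G=\mathrm{Gal}(N/F)\supset H=\mathrm{Gal}(N/L)$, and put $\psi_{L/F}=\varphi_{N/L}\circ\psi_{N/F}$. Then $W_L\cap W_F^v=W_L^{\psi_{L/F}(v)}$ and $\psi_{L/F}(0)=0$. Away from breaks $\psi_{N/F}'(v)=(G^0:G^v)$, and dividing by $(H^0:H\cap G^v)$ gives
$$\psi_{L/F}'(v)=\frac{(G^0:G^v)}{(H^0:H\cap G^v)}=\frac{e(L/F)}{(G^v:H\cap G^v)} .$$
The denominator is the size of an orbit of $G^v$ on $G/H$, which does not increase with $v$. So $\psi_{L/F}$ is convex, and strictly increasing. Hence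
$$s_0>2d\ge0\ \Longrightarrow\ \psi_{L/F}(s_0)>\psi_{L/F}(2d)\ge2\psi_{L/F}(d).\tag{5}$$
If $W_F^{\beta+}\subset W_L$, the slope of $\psi_{L/F}$ is $e(L/F)$ for $v>\beta$. *Examples.* For $L/F$ tame, $\psi_{L/F}(v)=e(L/F)v$. For $L/F$ cyclic of degree $p$, totally ramified with one break $b$, $\psi_{L/F}(v)=v$ for $v\le b$ and $b+p(v-b)$ for $v\ge b$.

**Lemma 7** (Deligne, *Les constantes…*, Prop. 1.5). Every virtual representation of dimension $0$ of a finite group $G$ is a $\mathbb Z$-combination of $\mathrm{Ind}_H^G(\chi-1)$, with $\chi$ a character of a subgroup $H$.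

*Proof.* By Brauer, $1=\sum n_i\,\mathrm{Ind}_{H_i}^G\rho_i$ with $H_i$ elementary, hence nilpotent, and $\rho_i$ virtual. So $V=\sum n_i\,\mathrm{Ind}_{H_i}^G(\rho_i\otimes V|_{H_i})$, and we may assume $G$ nilpotent. Then irreducible representations are monomial, and it suffices to treat $\mathrm{Ind}_K^G\chi-[G:K]\cdot1=\mathrm{Ind}_K^G(\chi-1)+(\mathrm{Ind}_K^G1-[G:K]\cdot1)$. Choose a chain $K=K_0\subset K_1\subset\dots\subset K_s=G$, each normal of prime index in the next. Then $\mathrm{Ind}_{K_0}^{K_1}1=\sum_\lambda\lambda=[K_1:K_0]\cdot1+\sum_\lambda(\lambda-1)$, over the characters $\lambda$ of $K_1/K_0$. Inducing to $G$ reduces the claim for $K_0$ to the claim for $K_1$; continue up to $K_s=G$, where it is trivial. $\square$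

**Lemma 8.** Let $\xi$ be a character of $L^\times$ of level $m\ge1$, $\Psi$ a nontrivial additive character of $L$, and $c_\xi\in L^\times$ with $\xi(1+x)=\Psi(c_\xi x)$ for $v_L(x)>m/2$. Let $V$ be a virtual representation of $W_L$ of dimension $0$, trivial on $W_L^{\beta+}$, with $2\beta<m$ (where $\beta\ge0$). Then $\varepsilon(s,V\otimes\xi,\Psi)=\det V(c_\xi)^{-1}$.

*Proof.* **Step 1: reduce to induced characters.** We claim that $V$ is a $\mathbb Z$-combination of $\mathrm{Ind}_{M/L}(\chi-1)$ with $W_M\supset W_L^{\beta+}$ and $\chi|_{W_L^{\beta+}}=1$. Since $\dim V=0$, $V$ is a combination of $V_1-\dim V_1\cdot1$ with $V_1$ irreducible and trivial on $W_L^{\beta+}$. Write $V_1=V_1^0\otimes\omega$ with $V_1^0$ of finite image and $\omega$ unramified; $V_1^0$ is also trivial on $W_L^{\beta+}$. Lemma 7, applied to the image of $W_L$ in $V_1^0$, gives $V_1^0-\dim V_1\cdot1=\sum n_j\,\mathrm{Ind}_{M_j/L}(\chi_j-1)$ of the required kind. Now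
$$V_1-\dim V_1\cdot1=(V_1^0-\dim V_1\cdot1)\otimes\omega+\dim V_1\,(\omega-1),$$
and $\mathrm{Ind}(\chi_j-1)\otimes\omega=\mathrm{Ind}(\chi_j\omega_{M_j}-1)-\mathrm{Ind}(\omega_{M_j}-1)$, where $\omega_{M_j}=\omega|_{W_{M_j}}$.

**Step 2: translate the claim for $V=\mathrm{Ind}_{M/L}(\chi-1)$.** Both sides of the lemma are multiplicative in $V$. Here $\det V=\chi|_{L^\times}$ and $V\otimes\xi=\mathrm{Ind}(\chi\xi_M-\xi_M)$ with $\xi_M=\xi\circ N_{M/L}$. By inductivity in degree $0$ we must show, with $\Psi_M=\Psi\circ\mathrm{tr}_{M/L}$,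
$$\varepsilon(s,\chi\xi_M,\Psi_M)=\chi(c_\xi)^{-1}\varepsilon(s,\xi_M,\Psi_M).$$

**Step 3: levels.** Let $\psi=\psi_{M/L}$, $e=e(M/L)$. We have $m>\beta$, so $W_M\supset W_L^{\beta+}\supset W_L^m$, and $W_L^v=W_M^{\psi(v)}$ for $v>\beta$. So $\xi_M$ has level $m_M=\psi(m)\ge1$. As $\chi$ is trivial on $W_L^{\beta+}=W_M^{\psi(\beta)+}$, its level $\ell$ is at most $\psi(\beta)$. By (5), $2\ell\le2\psi(\beta)<m_M$.

**Step 4: $c_\xi$ describes $\xi_M$ where Lemma 5 needs it.** Let $v_M(y)\ge m_M-\ell$. Then $v_M(y)\ge\psi(m)-\psi(\beta)=e(m-\beta)$, because $\psi$ has slope $e$ beyond $\beta$. So all conjugates of $y$ over $L$ have $v_L\ge m-\beta$, and $N_{M/L}(1+y)=1+\mathrm{tr}\,y+z$ with $v_L(\mathrm{tr}\,y)\ge m-\beta>m/2$ and $v_L(z)\ge2(m-\beta)>m$. So $z\in\mathfrak p_L^{m+1}$ and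
$$\xi_M(1+y)=\xi(1+\mathrm{tr}\,y)=\Psi(c_\xi\,\mathrm{tr}\,y)=\Psi_M(c_\xi y).$$
Lemma 5 over $M$ with $\mu=\xi_M$, $c'=c_\xi$ gives the formula of Step 2. $\square$

**Proposition 9.** Let $V_1,V_2$ be semisimple representations of $W_F$ of the same dimension and determinant, trivial on $W_F^{d+}$, and let $\rho$ be irreducible of slope $s_0>2d$. Then $\varepsilon(s,V_1\otimes\rho,\psi_F)=\varepsilon(s,V_2\otimes\rho,\psi_F)$.

*Proof.* Put $V=V_1-V_2$, of dimension $0$ and trivial determinant. Lemma 8 handles twists by characters, so we write $\rho$ through characters that are as deep as $\rho$ itself.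

**Step 1: the deepest ramification group.** Write $\rho=\rho^0\otimes\omega$ with $\omega$ unramified and $\rho^0$ of finite image $G$. Let $A$ be the image of $W_F^{s_0}$, a normal subgroup of $G$, nontrivial by definition of the slope. It is the last nontrivial ramification group of $G$ and $s_0>0$. So in the lower numbering $A=G_u$ with $u\ge1$ and $G_{u+1}=1$, and $G_u/G_{u+1}$ embeds in an additive group $\mathfrak p^u/\mathfrak p^{u+1}$. So $A$ is abelian. The space of $A$-fixed vectors is $G$-stable and proper, hence zero. So every character $\alpha$ of $A$ occurring in $\rho^0$ is nontrivial; fix one.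

**Step 2: make $A$ central.** By Clifford theory $\rho^0=\mathrm{Ind}_{G_\alpha}^G\rho'$, with $G_\alpha$ the stabilizer of $\alpha$ and $\rho'|_A$ a multiple of $\alpha$. Then $\ker\alpha$ is normal in $G_\alpha$ and $\rho'$ factors through $G'=G_\alpha/\ker\alpha$. The image $A'$ of $A$ in $G'$ is central, because $\alpha$ is $G_\alpha$-invariant and injective on $A'$.

**Step 3: a Brauer formula adapted to $A'$.** By Brauer, $\rho'=\sum n_j\,\mathrm{Ind}_{H_j}^{G'}\xi_j$. As $A'$ is central, $H_jA'$ and $H_j$ have the same commutator subgroup. So $\xi_j$ extends to $H_jA'$, there are $(H_jA':H_j)$ extensions, and $\mathrm{Ind}_{H_j}^{H_jA'}\xi_j$ is their sum. So we may assume $H_j\supset A'$. Then $A'$ acts on $\mathrm{Ind}_{H_j}^{G'}\xi_j$ by the scalar $\xi_j|_{A'}$. Taking $\alpha$-isotypic parts for $A'$ we may keep only the terms with $\xi_j|_{A'}=\alpha$. Pulling back to $W_F$, and absorbing $\omega|_{W_{L_j}}$ in $\xi_j$, we get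
$$\rho=\sum_jn_j\,\mathrm{Ind}_{L_j/F}\xi_j,\qquad W_{L_j}\supset W_F^{s_0},\quad\xi_j|_{W_F^{s_0}}\ne1,\quad\xi_j|_{W_F^{s_0+}}=1 .$$

**Step 4: apply Lemma 8.** The character $\xi_j$ has level $m_j=\psi_{L_j/F}(s_0)$, a positive integer, and $V|_{W_{L_j}}$ is trivial on $W_{L_j}^{\beta_j+}$ with $\beta_j=\psi_{L_j/F}(d)$. By (5), $2\beta_j<m_j$. An element $c_{\xi_j}$ as in Lemma 8 exists by Step 1 of the proof of Lemma 5. As $\dim V=0$, inductivity gives
$$\varepsilon(s,V\otimes\rho,\psi_F)=\prod_j\varepsilon(s,V|_{W_{L_j}}\otimes\xi_j,\psi_F\circ\mathrm{tr}_{L_j/F})^{n_j}=\prod_j\det(V|_{W_{L_j}})(c_{\xi_j})^{-n_j}=1,$$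
because $\det V=1$. $\square$

**Proof of Theorem 3.** Let $\sigma_i\leftrightarrow\pi_i$, so that $\mathrm{sl}(\sigma_i)=d$ and $\det\sigma_1=\det\sigma_2$. Let $\tau\leftrightarrow\rho$ be supercuspidal of $\mathrm{GL}(r,F)$, $r\le\lfloor n/2\rfloor$. If $d(\tau)\le2d$, the gamma factors agree by hypothesis. If $d(\tau)>2d$, then by (1) and Proposition 9
$$\gamma(s,\pi_1\times\tau,\psi_F)=\varepsilon(s,\sigma_1\otimes\rho,\psi_F)=\varepsilon(s,\sigma_2\otimes\rho,\psi_F)=\gamma(s,\pi_2\times\tau,\psi_F).$$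
So they agree for all $\tau$, and $\pi_1\cong\pi_2$ by the local converse theorem of Jacquet–Liu and Chai. The last sentence of the theorem follows because depths of supercuspidals of $\mathrm{GL}(r,F)$ lie in $\frac1r\mathbb Z$. $\square$

The argument stops at the inequality $2\ell<m$, that is, at depths in $(d,2d]$. We now look into that window.

## 5. $\mathrm{GL}(3)$, depth $2/3$: a quadratic Gauss sum with a symmetry

From here on fix a uniformizer $\varpi$ of $F$ and $n$ with $p\nmid n$. Let $E=F(t)$ with $t^n=\varpi$. This is totally tamely ramified with residue field $k$, and $E^\times=\langle t\rangle\times\mu_E\times U_E^1$, where for a tame extension $K/F$ we write $\mu_K$ for the roots of unity of order prime to $p$ in $K$.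

Take $n=3$ and $p\ge5$. Representations $\mathrm{Ind}_{E/F}\theta$ with $\theta$ of level $2$ have slope $2/3$, and the only allowed twists are tame characters $\chi$ of $F^\times$. The group $U_E^1/U_E^3$ consists of the classes $(a,b):=1+[a]t+[b]t^2$ with
$$(a,b)(a',b')=(a+a',\,b+b'+aa').\tag{6}$$
Its characters that are nontrivial on the $(0,b)$ are
$$\theta_y(a,b)=\bar\psi\big(\kappa(b-\tfrac{a^2}2)+ya\big),\qquad\kappa\in k^\times,\ y\in k,$$
as $b+b'+aa'-\frac{(a+a')^2}2=(b-\frac{a^2}2)+(b'-\frac{a'^2}2)$. Put $\theta_y(t)=1$, $\theta_y|_{\mu_E}=1$.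

What does a tame $\chi$ see of $\theta_y$? By (2) and (3) we sum $(\theta_y\chi_E)^{-1}(t^{-2}x)\psi_E(t^{-2}x)$ over $x=z(1+[a]t+[b]t^2)$, $z\in\mu_E$. As $\mathrm{tr}(t^{-1})=\mathrm{tr}(t^{-2})=0$, $\psi_E(t^{-2}x)=\bar\psi(3\bar zb)$. The sum over $b$ forces $\bar z=\kappa/3$. What is left, up to a factor not depending on $y$, is
$$\sum_{a\in k}\bar\psi\big(\tfrac{\kappa}2a^2-ya\big)=\bar\psi\big(-\tfrac{y^2}{2\kappa}\big)\sum_{a\in k}\bar\psi\big(\tfrac\kappa2a^2\big).$$
So tame twists see $y$ only through $y^2$: **no** tame character separates $\theta_y$ from $\theta_{-y}$. For $y\ne0$ these two characters are different, they agree on $F^\times$ and on $U_E^2$, and Lemma 10 below shows that they induce non-isomorphic irreducible representations. This already disproves (S) for $p\ge5$. At level $1$ the sum collapsed to one term; at level $2$ the variable $a$ survives and information is lost in the sum over it.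

Completing the square is not available for $p=2$. What it does is a translation $a\mapsto a+a_0$ in the Gauss sum, and that can be done in every characteristic by means of (6). This is how Section 7 proceeds.

## 6. Irreducibility and distinctness of the induced representations

**Lemma 10.** Let $\gcd(u,n)=1$, $1\le u<n$, and let $\theta,\theta'$ be characters of $E^\times$ of level $u$ with $\theta|_{U_E^u}=\theta'|_{U_E^u}$. Then $\mathrm{Ind}_{E/F}\theta$ and $\mathrm{Ind}_{E/F}\theta'$ are irreducible of slope $u/n$, and they are isomorphic only if $\theta=\theta'$.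

*Proof.* **Step 1: irreducibility.** By the example in Section 2 every irreducible constituent has slope $u/n$. If it has dimension $m$, then $mu/n=\mathrm{sw}\in\mathbb Z$, so $n\mid m$, and the constituent is everything.

**Step 2: translate an isomorphism.** If the two are isomorphic, Mackey gives $g\in W_F$ such that $\theta^g$ and $\theta'$ agree on $W_E\cap gW_Eg^{-1}=W_M$, $M=E\cdot gE$. Write $gt=\zeta t$ with $\zeta^n=1$. Then $M=F(t,\zeta)$ is unramified over $E$; let $k_M$ be its residue field and $\mathrm{Tr}=\mathrm{Tr}_{k_M/k}$. Applying $g^{-1}$ to $gt=\zeta t$ we get $g^{-1}t=\zeta''t$ with $\zeta''=g^{-1}(\zeta)^{-1}$. As $F(\zeta)/F$ is Galois, $g^{-1}M=M$. So for $y\in M^\times$ the equality on $W_M$ reads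
$$\theta'(N_{M/E}\,y)=\theta\big(g^{-1}N_{M/gE}(y)\big)=\theta\big(N_{M/E}(g^{-1}y)\big).$$

**Step 3: test it on $y=1+[b]t^u$, $b\in k_M$.** Write $\theta(1+[a]t^u)=\bar\psi(\kappa a)=\theta'(1+[a]t^u)$ for $a\in k$, where $\kappa\in k^\times$ since the level is $u$. Let $\varphi\in\mathrm{Gal}(k_M/k)$ be induced by $g^{-1}$. Since $N_{M/E}(1+[b]t^u)\equiv1+[\mathrm{Tr}\,b]t^u$ modulo $\mathfrak p_E^{u+1}$ and $g^{-1}y=1+[\varphi(b)]\zeta''^ut^u$, we get
$$\bar\psi(\kappa\,\mathrm{Tr}\,b)=\bar\psi\big(\kappa\,\mathrm{Tr}(\varphi(b)\bar\zeta''^u)\big)=\bar\psi\big(\kappa\,\mathrm{Tr}(b\,\varphi^{-1}(\bar\zeta''^u))\big)\qquad\text{for all }b\in k_M .$$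
The trace form is nondegenerate, so $\bar\zeta''^u=1$. Reduction is injective on $n$-th roots of unity, so $\zeta''^u=1=\zeta''^n$, and $\zeta''=1$ as $\gcd(u,n)=1$. So $g$ fixes $t$, $g\in W_E$, $M=E$, and $\theta'=\theta^g=\theta$. $\square$

## 7. Odd $n$, depth $2/n$, $q\ne2$

**Proof of Theorem 1(a).** Let $n=2t_0+1\ge3$, $p\nmid n$, $q\ne2$, $u=2$. Formula (6) holds in $U_E^1/U_E^3$, because $[a]+[a']\equiv[a+a']$ modulo $\mathfrak p_F\subset\mathfrak p_E^n$ and $n\ge3$.

**Step 1: choose $\theta$ so that a translation is free.** We want $a_0,\kappa\in k^\times$ and a character $\theta$ of $U_E^1/U_E^3$ with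
$$\theta(0,b)=\bar\psi(\kappa b),\qquad\theta(a_0,0)=1.$$
Take $a_0=1$. Such a $\theta$ exists on the subgroup generated by $(1,0)$ and the $(0,b)$, and hence on the whole finite abelian group, as soon as the powers of $(1,0)$ of the form $(0,b)$ satisfy $\bar\psi(\kappa b)=1$. By (6), $(1,0)^j=\big(j,\binom j2\big)$. If $p$ is odd, $(1,0)^p=(0,0)$, and any $\kappa$ works. If $p=2$, then $(1,0)^2=(0,1)$ and $(1,0)^4=(0,0)$, so we need $\bar\psi(\kappa)=1$. The kernel of $\bar\psi$ has $q/2>1$ elements, so it contains some $\kappa\ne0$.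

**Step 2: define the pair.** Extend $\theta$ by $\theta(t)=1$, $\theta|_{\mu_E}=1$. Put $y=-\kappa a_0\ne0$, let $\eta$ be the character of $E^\times$ trivial on $t,\mu_E,U_E^2$ with $\eta(a,b)=\bar\psi(ya)$, and put $\theta'=\theta\eta\ne\theta$. Both have level $2$ and agree on $U_E^2$. They agree on $F^\times=\langle t^n\rangle\mu_FU_F^1$, as $U_F^1\subset U_E^3$. By Lemma 10, $\sigma=\mathrm{Ind}_{E/F}\theta$ and $\sigma'=\mathrm{Ind}_{E/F}\theta'$ are irreducible, non-isomorphic, of slope $2/n$, and they have equal determinant. Let $\pi_1,\pi_2$ be the corresponding supercuspidals.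

**Step 3: all allowed twists are tame.** Let $\tau\leftrightarrow\rho$, $\dim\rho=r\le t_0$, $d(\tau)\le2/n$. Since $d(\tau)\in\frac1r\mathbb Z$ and $\frac1r\ge\frac1{t_0}=\frac2{n-1}>\frac2n$, we get $d(\tau)=0$. By Lemma 6(i), $\rho=\mathrm{Ind}_{K_r/F}\chi$ with $K_r/F$ unramified of degree $r$ and $\chi$ trivial on $U_{K_r}^1$. Put $K=EK_r$, and let $k_r$ be its residue field, $\mathrm{Tr}=\mathrm{Tr}_{k_r/k}$, $\theta_r=\theta\circ N_{K/E}$, similarly $\theta'_r,\eta_r$, and $\chi_r=\chi\circ N_{K/K_r}$. As $E\otimes_FK_r=K$ is a field, Mackey gives $\sigma|_{W_{K_r}}=\mathrm{Ind}_{K/K_r}\theta_r$. So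
$$\sigma\otimes\rho=\mathrm{Ind}_{K/F}(\theta_r\chi_r),\qquad\sigma'\otimes\rho=\mathrm{Ind}_{K/F}(\theta'_r\chi_r).$$
By (1) and (2) it suffices to show $\varepsilon(s,\theta_r\chi_r,\psi_K)=\varepsilon(s,\theta'_r\chi_r,\psi_K)$. Both characters have level $2$, so by (3) it suffices to compare the sums
$$T(\theta)=\sum_{x\in\mathfrak o_K^\times/U_K^3}(\theta_r\chi_r)^{-1}(t^{-2}x)\,\psi_K(t^{-2}x)$$
for $\theta$ and $\theta'$.

**Step 4: reduce $T$ to a Gauss sum.** Write $x=z(1+[a]t+[b]t^2)$ with $z\in\mu_K=\mu_{K_r}$, $a,b\in k_r$, and $\Theta(a,b)=\theta_r(1+[a]t+[b]t^2)$.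

* As $n\ge3$ is odd, $t^{-1}$ and $t^{-2}$ have minimal polynomials $X^n-\varpi^{-1}$ and $X^n-\varpi^{-2}$ over $K_r$, so their traces to $K_r$ vanish. Hence $\psi_K(t^{-2}x)=\psi_K(z[b])=\bar\psi(n\,\mathrm{Tr}(\bar zb))$.
* $N_{K/K_r}t=\varpi$, as $n$ is odd. So $\chi_r(t^{-2}x)=\chi(\varpi^{-2}z^n)$.
* $N_{K/E}(1+[b]t^2)\equiv1+[\mathrm{Tr}\,b]t^2$ modulo $\mathfrak p_E^3$, so $\Theta(a,b)=\Theta(a,0)\Theta(0,b)=\Theta(a,0)\bar\psi(\kappa\,\mathrm{Tr}\,b)$. Also $\theta_r(t)=\theta(t^r)=1$ and $\theta_r(z)=1$.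

The sum over $b$ is $\sum_b\bar\psi(\mathrm{Tr}((n\bar z-\kappa)b))$. It is $q^r$ if $\bar z=\kappa/n$ and $0$ otherwise. With $z_0=[\kappa/n]$,
$$T(\theta)=q^r\,\chi(\varpi^{-2}z_0^n)^{-1}\,G(\theta),\qquad G(\theta)=\sum_{a\in k_r}\Theta(a,0)^{-1}.$$
The character $\theta'$ has the same $\kappa$, and $\eta_r(1+[a]t+\cdots)=\bar\psi(y\,\mathrm{Tr}\,a)$. So the same formula holds for $\theta'$ with $G(\theta')=\sum_a\Theta(a,0)^{-1}\bar\psi(-y\,\mathrm{Tr}\,a)$.

**Step 5: translate.** Formula (6) also holds for $U_K^1/U_K^3$ with entries in $k_r$, and $(a,0)(a_0,0)=(a+a_0,aa_0)=(a+a_0,0)(0,aa_0)$. So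
$$\Theta(a+a_0,0)^{-1}=\Theta(a,0)^{-1}\,\Theta(a_0,0)^{-1}\,\bar\psi(\kappa a_0\,\mathrm{Tr}\,a).$$
As $1+[a_0]t\in E$, $\Theta(a_0,0)=\theta\big((1+[a_0]t)^r\big)=1$. Summing over $a\in k_r$ and using $\kappa a_0=-y$ gives $G(\theta)=G(\theta')$. So $T(\theta)=T(\theta')$, and all required gamma factors agree while $\pi_1\not\cong\pi_2$. $\square$

*Remark.* For $p$ odd use the $\theta_y$ of Section 5, for our $n$. One has $\theta_y\circ N_{K/E}(1+[a]t)=\bar\psi(\mathrm{Tr}(-\frac\kappa2a^2+ya))$: the norm has coefficients $\mathrm{Tr}\,a$ and the second symmetric function $e_2(a)$, and $e_2(a)-\frac12(\mathrm{Tr}\,a)^2=-\frac12\mathrm{Tr}(a^2)$. So $G(\theta_y)=\bar\psi(-y^2/2\kappa)^r\,G(\theta_0)$. Among the $q$ values of $y$, at least $q/p$ give the same $p$-th root of unity $\bar\psi(-y^2/2\kappa)$. So at least $q/p$ pairwise non-isomorphic supercuspidals share all the gamma factors in (a). With $a_0=1$, the choice $\theta=\theta_{\kappa/2}$ satisfies Step 1, and then $\theta'=\theta_{-\kappa/2}$.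

## 8. Residue field with two elements: depth $3/7$ in $\mathrm{GL}(7)$

For $q=2$ Step 1 of Section 7 breaks. Take $n=3$. Necessarily $\kappa=1$, $\theta(0,1)=\bar\psi(1)=-1$ and $(1,0)^2=(0,1)$, so $\theta(1,0)=\pm i$. The only $\eta$ has $\eta(1,0)=-1$, and for $r=1$ one finds $G(\theta)=1+\theta(1,0)^{-1}$ and $G(\theta')=1-\theta(1,0)^{-1}$, which differ. The trivial twist separates this pair.

The way out is to remove the Gauss sum altogether. If $\theta$ has level $3$ and $\eta$ level $1$, then $2\cdot1<3$, and Lemma 5 gives $\varepsilon(s,\mu\eta_K,\psi_K)=\eta_K(c)^{-1}\varepsilon(s,\mu,\psi_K)$, where $\eta_K=\eta\circ N_{K/E}$. We only have to arrange $\eta(N_{K/E}(c))=1$ for all allowed twists.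

**Proof of Theorem 1(b).** Let $n=7$, $p\notin\{3,7\}$, $u=3$.

**Step 1: define the pair.** On $U_E^2/U_E^4$ let $\theta(1+x)=\psi_E(t^{-3}x)$. This is a character, because $t^{-3}xx'\in\mathfrak p_E$ for $x,x'\in\mathfrak p_E^2$. It is nontrivial on $U_E^3$, because $\psi_E([b])=\bar\psi(7b)$ and $p\nmid7$. Extend it arbitrarily to $U_E^1/U_E^4$, and put $\theta(t)=1$, $\theta|_{\mu_E}=1$. Let $\eta\ne1$ be a character of $E^\times$ trivial on $t,\mu_E,U_E^2$, and $\theta'=\theta\eta$. Both have level $3$, agree on $U_E^2$, and agree on $F^\times$ since $U_F^1\subset U_E^7$. By Lemma 10 the induced $\sigma,\sigma'$ are irreducible, non-isomorphic, of slope $3/7$ and equal determinant.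

**Step 2: list the twists.** Let $\rho$ be irreducible, $\dim\rho=r\le3$, $\mathrm{sl}(\rho)\le3/7$. As $\mathrm{sl}(\rho)\in\frac1r\mathbb Z$, either $\mathrm{sl}(\rho)=0$, or $r=3$ and $\mathrm{sl}(\rho)=1/3$.

**Step 3: slope $0$.** With the notation of Section 7, Step 3, we compare $\mu=\theta_r\chi_r$ with $\mu\eta_r$. For $x\in\mathfrak p_K^2$ we have $N_{K/E}(1+x)\equiv1+\mathrm{tr}\,x$ modulo $\mathfrak p_E^4$, and $\chi_r$ is trivial on $U_K^1$. So $\mu(1+x)=\psi_E(t^{-3}\,\mathrm{tr}\,x)=\psi_K(t^{-3}x)$. In particular $\mu$ has level $3$. As $\eta_r$ has level $1$, Lemma 5 with $m-\ell=2$ and $c'=t^{-3}$ gives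
$$\varepsilon(s,\mu\eta_r,\psi_K)=\eta_r(t^{-3})^{-1}\varepsilon(s,\mu,\psi_K)=\eta(t)^{3r}\varepsilon(s,\mu,\psi_K)=\varepsilon(s,\mu,\psi_K).$$

**Step 4: slope $1/3$, set-up.** By Lemma 6(ii), $\rho=\mathrm{Ind}_{K/F}\chi$ with $K/F$ cubic, totally tamely ramified, and $\chi$ of level $1$. Write $\chi(1+x)=\psi_K(c_\chi x)$ for $x\in\mathfrak p_K$; then $v_K(c_\chi)=-1$. Let $L=EK$. The degrees $7$ and $3$ are coprime, so $L/F$ is totally tamely ramified of degree $21$, and by Mackey
$$\sigma\otimes\rho=\mathrm{Ind}_{L/F}\,\mu,\qquad\sigma'\otimes\rho=\mathrm{Ind}_{L/F}(\mu\eta_L),\qquad\mu=\theta_L\chi_L,$$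
where the subscript $L$ denotes composition with the norm from $L$. The levels of $\theta_L,\chi_L,\eta_L$ are $3\cdot3=9$, $7\cdot1=7$, $3\cdot1=3$. So $\mu$ has level $9$, and $2\cdot3<9$. To use Lemma 5 we need $\mu(1+x)$ for $v_L(x)\ge9-3=6$.

**Step 5: compute $\mu(1+x)$ for $v_L(x)\ge6$.** Over $E$: $v_E(\mathrm{tr}_{L/E}x)\ge6/3=2$, and the higher symmetric functions of the conjugates have $v_E\ge4$. So $\theta_L(1+x)=\theta(1+\mathrm{tr}_{L/E}x)=\psi_L(t^{-3}x)$. Over $K$: $v_K(\mathrm{tr}_{L/K}x)\ge6/7$, hence $\ge1$, and the higher symmetric functions have $v_K\ge12/7$, hence $\ge2$. So $\chi_L(1+x)=\chi(1+\mathrm{tr}_{L/K}x)=\psi_L(c_\chi x)$. Together $\mu(1+x)=\psi_L(cx)$ with $c=t^{-3}+c_\chi$, and Lemma 5 gives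
$$\varepsilon(s,\mu\eta_L,\psi_L)=\eta(N_{L/E}\,c)^{-1}\,\varepsilon(s,\mu,\psi_L).$$

**Step 6: $\eta(N_{L/E}\,c)=1$.** Let $a_1,a_2,a_3\in F$ be the elementary symmetric functions of the conjugates of $c_\chi$ over $F$. As $L=E\otimes_FK$, these are also its conjugates over $E$, so
$$N_{L/E}(c)=t^{-9}\,(1+a_1t^3+a_2t^6+a_3t^9).$$
Here $v_F(a_1)\ge-1/3$ and $v_F(a_2)\ge-2/3$, so both are $\ge0$. And $v_F(a_3)=-1$, so $v_E(a_3t^9)=9-7=2$. So $N_{L/E}(c)\in t^{-9}U_E^2$, where $\eta$ is trivial.

By (1) and (2) all required gamma factors agree, while $\pi_1\not\cong\pi_2$. $\square$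

*Remark: why not $n=5$?* Let $p\nmid10$, $n=5$, $u=3$, with the same definitions of $\theta$ and $\eta$. Now $\mathrm{sl}(\rho)=1/2\le3/5$, $r=2$ is allowed. Let $\rho=\mathrm{Ind}_{K/F}\chi$, $K=F(t_K)$ with $t_K^2=[v]\varpi$, $v\in k^\times$, and $\chi$ of level $1$ with $c_\chi=t_K^{-1}$. It is irreducible by Lemma 10. Here $L=EK$ has degree $10$, the levels of $\theta_L,\chi_L,\eta_L$ are $6,5,2$, and for $v_L(x)\ge4$ the valuations are $v_E(\mathrm{tr}_{L/E}x)\ge2$, $v_K(\mathrm{tr}_{L/K}x)\ge4/5$, and at least $4$ and $8/5$ for the second symmetric functions. So again $c=t^{-3}+c_\chi$. But $c_\chi$ has trace $0$ and norm $-[v]^{-1}\varpi^{-1}$, so $N_{L/E}(c)=t^{-6}(1-[v]^{-1}t)$, and $\eta(N_{L/E}\,c)\ne1$ for a suitable $v$. So this pair is separated by a twist of depth $1/2$. With $7$ the corresponding term lies one step deeper.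

## 9. The constants $3/2$ and $2$

**Proof of Corollary 4.** By Theorem 3 (and triviality for $n=1$), $c=2$ suffices, so $C\le2$. Let $c<3/2$. Choose $F$ with $p\ne3$, $q\ne2$, and the pair of Theorem 1(a) for $n=3$, of depth $d=2/3$. The twists are characters, whose depths are integers. As $c\cdot\frac23<1$, the condition $d(\tau)\le c\,d$ allows only depth $0$, where the gamma factors agree. So $c$ does not suffice, and $C\ge3/2$. $\square$

In particular the statement with $d(\tau)\le c\,d(\pi_i)$ is false for every $c<3/2$. The optimal constant in $[3/2,2]$ is not determined here. For $n=3$ and $d=2/3$ itself, depth $\le1$ suffices by Theorem 3, because $2d=4/3<2$. So some character of depth $1$ must separate the pair of Theorem 1(a). We can exhibit it.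

Let $n=3$, $\theta$, $\eta$, $\kappa$, $y$ as in Section 7, and let $\chi$ be a character of $F^\times$ of level $1$ with $\chi(1+x)=\psi_F(c_\chi x)$ for $x\in\mathfrak p_F$, $c_\chi=[w]\varpi^{-1}=[w]t^{-3}$, $w\in k^\times$. Then $\chi_E=\chi\circ N_{E/F}$ has level $3$, so $\mu=\theta\chi_E$ has level $3$, and $\eta$ has level $1$. Lemma 5 applies with $m-\ell=2$. For $v_E(x)\ge2$:

* $\theta(1+x)=\psi_E([\kappa/3]t^{-2}x)$, since for $x\equiv[b]t^2$ modulo $\mathfrak p_E^3$ both sides are $\bar\psi(\kappa b)$;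
* $v_F(\mathrm{tr}\,x)\ge2/3$, hence $\ge1$, and the higher symmetric functions have $v_F\ge4/3$, hence $\ge2$, so $\chi_E(1+x)=\psi_F(c_\chi\,\mathrm{tr}\,x)=\psi_E(c_\chi x)$.

So $c=[w]t^{-3}+[\kappa/3]t^{-2}=[w]t^{-3}\big(1+[\kappa/(3w)]\,t\big)$, and by (2)
$$\varepsilon(s,\sigma'\otimes\chi,\psi_F)=\eta(c)^{-1}\,\varepsilon(s,\sigma\otimes\chi,\psi_F)=\bar\psi\Big(\frac{y\kappa}{3w}\Big)^{-1}\varepsilon(s,\sigma\otimes\chi,\psi_F).$$
As $w$ runs through $k^\times$, so does $y\kappa/(3w)$, and the factor is not $1$ for some $w$. Such a $\chi$ has depth $1=\frac32d$, and it sees more of $\sigma$ and $\sigma'$ than their common determinant. So in Proposition 9 the hypothesis $s_0>2d$ cannot be weakened to $s_0>d$.
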